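# Weak orthogonality and orthogonality of invariant types in o-minimal theories

## 1. Invariant types, their extensions, and two notions of orthogonality

Throughout, $T$ is a complete first-order theory and $\mathfrak U=(U,\dots)$ is a monster model of $T$: it is $\kappa$-saturated and $\kappa$-strongly homogeneous for a fixed strong limit cardinal $\kappa>|T|$. A set is *small in $\mathfrak U$* if it has size $<\kappa$. We also fix a larger monster model $\mathfrak V\succ\mathfrak U$ in which $U$ itself is small. Whenever we enlarge the parameter set beyond $U$, the new set $B\supseteq U$ is a small subset of $V$, and all realizations of types over such sets are taken in $\mathfrak V$. Tuples are finite unless we say otherwise. We write $d\equiv_A d'$ for $\mathrm{tp}(d/A)=\mathrm{tp}(d'/A)$.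

**Definition 1 (invariant type).** A type $p(x)\in S(U)$ is *invariant* if it is $\mathrm{Aut}(\mathfrak U/A)$-invariant for some small $A\subseteq U$; we then say that $p$ is *$A$-invariant*. Equivalently, for every formula $\phi(x,y)$ over $\emptyset$ and all $d,d'\in U^{|y|}$ with $d\equiv_A d'$, we have $\phi(x,d)\in p\iff\phi(x,d')\in p$. The set of invariant types over $U$ in finitely many variables is $S^{\mathrm{inv}}(U)$.

So membership of $\phi(x,d)$ in an $A$-invariant type depends only on $\phi$ and $\mathrm{tp}(d/A)$.

**Example 1.** Let $T=\mathrm{DLO}$, dense linear orders without endpoints. Fix an element $0\in U$. The type $p_{+\infty}=\{x>u:u\in U\}$ is $\emptyset$-invariant. The type $p_{0^+}=\{x>0\}\cup\{x<u:u\in U,\ u>0\}$ is $\{0\}$-invariant.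

More generally, a nonrealized type $p\in S_1(U)$ is given by its cut: $L=\{u\in U:(x>u)\in p\}$ and $R=\{u\in U:(x<u)\in p\}$. We check that $p$ is invariant exactly when $L$ has a cofinal subset small in $\mathfrak U$ or $R$ has a coinitial subset small in $\mathfrak U$. By quantifier elimination, whether $\phi(x,d)\in p$ depends only on $\phi$, on $\mathrm{tp}(d/\emptyset)$ and on which coordinates of $d$ lie in $L$. If $A\subseteq L$ is cofinal in $L$, then "$d_i\in L$" means "$d_i\le a$ for some $a\in A$", which is read off $\mathrm{tp}(d/A)$; the case of $R$ is symmetric. Conversely, let $p$ be $A$-invariant and suppose that $A\cap L$ is not cofinal in $L$ and $A\cap R$ is not coinitial in $R$. Then some $l\in L$ lies above $A\cap L$ and some $r\in R$ lies below $A\cap R$. No element of $A$ lies in $[l,r]$, so $l\equiv_A r$. But $(x>l)\in p$ and $(x>r)\notin p$, a contradiction.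

**Definition 2 (extension to larger parameter sets).** Let $p$ be $A$-invariant and $B\supseteq U$. For $\phi(x,w)$ over $\emptyset$ and $b\in B^{|w|}$, put
$$\phi(x,b)\in p|B\iff \phi(x,d)\in p\ \text{ for some (equivalently, every) } d\in U^{|b|}\text{ with } d\equiv_A b .$$

Such a $d$ exists by saturation of $\mathfrak U$, and all choices agree because $p$ is $A$-invariant. The choice of $A$ does not matter: if $p$ is also $A'$-invariant, choose $d\equiv_{A\cup A'}b$ and both definitions give the same answer.

**Example 2.** In DLO, $p_{+\infty}|B$ is the type $\{x>b:b\in B\}$, and $p_{0^+}|B$ is $\{0<x\}\cup\{x<b: b\in B,\ b>0\}$. In particular, if $c\in V$ realizes $p_{0^+}$ and $c\in B$, then $p_{0^+}|B$ contains $x<c$.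

**Definition 3 (weak orthogonality).** Types $p(x),q(y)$ over a set $C$ are *weakly orthogonal*, written $p\perp^{\mathrm w}q$, if $p(x)\cup q(y)$ implies a complete type in $S_{xy}(C)$.

In other words, once we know that $a\models p$ and $c\models q$, we know $\mathrm{tp}(a,c/C)$.

**Example 3.** In DLO, $p_{+\infty}\perp^{\mathrm w}p_{0^+}$: if $a>U$ and $0<c<U_{>0}$, then $a>c$, and by quantifier elimination the cuts of $a$ and $c$ over $U$ together with $a>c$ determine $\mathrm{tp}(a,c/U)$. On the other hand $p_{+\infty}\not\perp^{\mathrm w}p_{+\infty}$, since both $x=y$ and $x<y$ are consistent with $p_{+\infty}(x)\cup p_{+\infty}(y)$.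

**Definition 4 (orthogonality).** Types $p,q\in S^{\mathrm{inv}}(U)$ are *orthogonal*, written $p\perp q$, if $(p|B)\perp^{\mathrm w}(q|B)$ for every $B\supseteq U$.

**Example 4.** In DLO, $p_{+\infty}\perp p_{0^+}$: by Example 2, the argument of Example 3 applies word for word with $B$ in place of $U$.

## 2. Products, Morley sequences, commuting types

From now on, *small* means small in $\mathfrak V$. We fix a set $A\subseteq U$, small in $\mathfrak U$. Capital letters $P,Q$ denote $A$-invariant types.

**Restrictions to any base containing $A$.** It is convenient to extend $P$ to all of $V$ and then cut down. Put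
$$P|V=\{\phi(x,b): b\in V,\ \phi(x,d)\in P\text{ for some }d\in U,\ d\equiv_A b\}.$$
As in Definition 2, each formula over $V$ or its negation is in $P|V$, and not both. The set is finitely satisfiable: given finitely many formulas $\phi_i(x,b)\in P|V$ (with one common tuple $b$), take $d\in U$ with $d\equiv_A b$. Then all $\phi_i(x,d)$ are in $P$, so $\exists x\bigwedge_i\phi_i(x,d)$ holds, and hence so does $\exists x\bigwedge_i\phi_i(x,b)$. Thus $P|V$ is a complete type over $V$. Membership of $\phi(x,b)$ depends only on $\phi$ and $\mathrm{tp}(b/A)$, so $P|V$ is $\mathrm{Aut}(\mathfrak V/A)$-invariant. For small $C$ with $A\subseteq C\subseteq V$, let $P|C$ be the restriction of $P|V$ to $C$. For $C=B\supseteq U$ this is the type of Definition 2.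

**Definition 5 (product and powers).** For small $C\supseteq A$, write $(a,c)\models(P\otimes Q)|C$ if $c\models Q|C$ and $a\models P|Cc$. Write $(a_0,\dots,a_{n-1})\models P^{(n)}|C$ if $a_i\models P|Ca_{<i}$ for all $i<n$.

Note the order: in $P\otimes Q$ the realization of $Q$ is chosen first, and in $P^{(n)}$ the tuple is chosen from left to right.

We check that $(P\otimes Q)|C$ is one complete type over $C$. If $c,c'\models Q|C$, choose $\sigma\in\mathrm{Aut}(\mathfrak V/C)$ with $\sigma(c)=c'$. By invariance of $P|V$, $\sigma$ sends $P|Cc$ to $P|Cc'$. So if $a\models P|Cc$ and $a'\models P|Cc'$, then $\sigma(a)\models P|Cc'$, and $(a,c)\equiv_C(\sigma(a),c')\equiv_C(a',c')$.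

Next, whether $\phi(x,y,b)\in(P\otimes Q)|C$ depends only on $\phi$ and $\mathrm{tp}(b/A)$. Indeed we may restrict to $(P\otimes Q)|Ab$, and if $b'\equiv_A b$, an automorphism over $A$ taking $b$ to $b'$ takes $(P\otimes Q)|Ab$ to $(P\otimes Q)|Ab'$. Hence $P\otimes Q:=(P\otimes Q)|U$ is an $A$-invariant type, and its restrictions in the sense above are exactly the types $(P\otimes Q)|C$. Up to the order of the variables, $P^{(n+1)}$ is $P\otimes P^{(n)}$, so by induction $P^{(n)}:=P^{(n)}|U$ is $A$-invariant with restrictions $P^{(n)}|C$.

**Example 5.** In DLO, $(a,c)\models p_{+\infty}\otimes p_{+\infty}$ means $a>c>U$, and $p_{+\infty}^{(n)}$ is the type of tuples $U<a_0<a_1<\dots<a_{n-1}$. For $p_{0^+}^{(n)}$ the order reverses: $a_0>a_1>\dots>a_{n-1}>0$, all below $U_{>0}$.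

**Definition 6 (Morley sequence).** Let $I$ be a small linear order and $C\supseteq A$ small. A sequence $(e_i)_{i\in I}$ is a *Morley sequence of $P$ over $C$* if $e_i\models P|Ce_{<i}$ for all $i\in I$.

**Example 6.** In DLO, a Morley sequence of $p_{+\infty}$ over $C$ is a strictly increasing sequence of elements above $C$.

Since formulas mention finitely many parameters, $(e_i)_{i\in I}$ is Morley over $C$ if and only if every finite increasing subtuple of length $k$ realizes $P^{(k)}|C$, for every $k$. Four consequences will be used freely. Morley sequences over $C$ exist for every $I$, by compactness, because subtuples of realizations of $P^{(k)}|C$ realize the smaller powers. They are indiscernible over $C$, because $P^{(k)}|C$ is one complete type. Subsequences of Morley sequences are Morley. And if $I$ is Morley over $C$ and $J$ is Morley over $CI$, then the concatenation $I+J$ is Morley over $C$, directly from the definition.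

**Definition 7 (commuting).** $P$ and $Q$ *commute* if $(P\otimes Q)|U=(Q\otimes P)|U$, with the variables matched.

Spelled out: "$c\models Q|U$ and $a\models P|Uc$" is the same condition on $(a,c)$ as "$a\models P|U$ and $c\models Q|Ua$".

**Example 7.** In DLO, $p_{+\infty}$ does not commute with itself: one order of choice gives $x>y$, the other $y>x$. In contrast, let $T$ be the theory of an infinite set with equality only, and let $P=\{x\ne u:u\in U\}$. Then $P$ commutes with itself (both products say $x,y\notin U$ and $x\neq y$), but $P\not\perp^{\mathrm w}P$, since $x=y$ is also consistent with $P(x)\cup P(y)$.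

**Three facts about commuting types.**

(C1) *If $P,Q$ commute, then $(P\otimes Q)|C=(Q\otimes P)|C$ for every small $C\supseteq A$.* Given $\phi(x,y,b)$ over $C$, pick $d\in U$ with $d\equiv_A b$. Then $\phi(x,y,b)\in(P\otimes Q)|C$ iff $\phi(x,y,d)\in(P\otimes Q)|U$, and likewise for $Q\otimes P$. The two conditions over $U$ agree.

(C2) *If $P\perp^{\mathrm w}Q$, then $P,Q$ commute.* Both products are complete types over $U$ extending $P(x)\cup Q(y)$, and there is only one such type.

(C3) *If $P,Q$ commute, then $P^{(n)},Q^{(m)}$ commute for all $n,m\ge1$.* First let $m=1$. Take $c\models Q|U$ and $\bar a=(a_0,\dots,a_{n-1})\models P^{(n)}|Uc$. We show $c\models Q|Ua_{<i}$ by induction on $i\le n$; the case $i=0$ is given. If it holds for some $i<n$, then $c\models Q|Ua_{<i}$ and $a_i\models P|Ua_{<i}c$, that is, $(a_i,c)\models(P\otimes Q)|Ua_{<i}$. By (C1) over $C=Ua_{<i}$ we get $c\models Q|Ua_{\le i}$. At $i=n$ we have $c\models Q|U\bar a$, and $\bar a\models P^{(n)}|U$. So a realization of $(P^{(n)}\otimes Q)|U$ also realizes $(Q\otimes P^{(n)})|U$ (variables matched). Both are complete types, so they are equal. Applying this case to the commuting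 pair $Q,P^{(n)}$ shows that $Q^{(m)}$ and $P^{(n)}$ commute.

## 3. O-minimality, NIP, and the statement to be proved

**Definition 8 (o-minimal theory).** $T$, in a language with a linear order $<$, is *o-minimal* if in every model $M$ each subset of $M$ definable with parameters is a finite union of points and intervals with endpoints in $M\cup\{\pm\infty\}$.

**Example 8.** DLO, ordered $\mathbb Q$-vector spaces, and real closed fields (RCF) are o-minimal. The structure $(\mathbb R,<,\mathbb Z)$, with a predicate for $\mathbb Z$, is not: the definable set $\mathbb Z$ is infinite and contains no interval.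

**Definition 9 (NIP).** A formula $\phi(z;w)$ has the *independence property* if for every $N$ there are points $z_0,\dots,z_{N-1}$ and parameters $b_X$, for $X\subseteq\{0,\dots,N-1\}$, such that $\phi(z_t;b_X)$ holds iff $t\in X$; we say that the $z_t$ are *shattered*. $T$ is *NIP* if no formula has the independence property.

Replacing $X$ by its complement, we may ask for "iff $t\notin X$" instead.

**Example 9.** The formula $z<w$ does not even shatter two points: if $z_0<z_1$, no set $\{z:z<b\}$ contains $z_1$ and omits $z_0$. In the random graph the edge relation has the independence property, since every subset of a finite set of vertices is cut out by some vertex, by the extension axioms.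

**O-minimal theories are NIP** (Pillay–Steinhorn, *Definable sets in ordered structures I*, Trans. AMS 295 (1986)). Let $\phi(v;y)$ have a single object variable $v$. The sets $\phi(V;e)$ have a bounded number of maximal convex subsets. Otherwise, for each $n$ some $e$ would admit $v_1<w_1<v_2<w_2<\dots<v_n$ with $\phi(v_i;e)$ and $\neg\phi(w_i;e)$, and compactness would give one $e$ for which $\phi(V;e)$ has infinitely many. If the bound is $N$ and $v_1<\dots<v_{2N+1}$, then no $\phi(V;e)$ contains exactly the odd-indexed points, since that needs $N+1$ convex pieces. So $\phi(v;y)$ does not shatter sets of size $2N+1$. By Shelah's theorem, NIP for all formulas in one object variable implies NIP.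

We can now pose the problem. Orthogonality quantifies over all bases $B\supseteq U$, and weak orthogonality looks at the single base $U$. For general complete theories, weak orthogonality of invariant types over $U$ does not imply orthogonality. Pablo Andújar Guerrero, Pantelis E. Eleftheriou and Rosario Mennuni, in "Orthogonality and domination in o-minimal expansions of ordered groups" (arXiv:2503.17120, 2025), write that they do not know whether the implication holds in o-minimal theories. In plain words: if $T$ is o-minimal and realizations of $p$ and $q$ have no freedom relative to each other over $U$, can new parameters create such freedom? The answer is that they cannot.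

**Theorem 1.** Let $T$ be o-minimal and $p,q\in S^{\mathrm{inv}}(U)$. If $p\perp^{\mathrm w}q$, then $p\perp q$.

## 4. Cuts in dense orders, and $+\infty$ against $0^+$ in vector spaces and fields

**One-variable types in DLO.** Let $p,q\in S_1(U)$ be invariant. If one is realized in $U$, everything is determined over any $B$, so $p\perp q$. Suppose both are nonrealized. If $p=q$, then $x=y$ and $x\neq y$ are both consistent with $p(x)\cup q(y)$, so $p\not\perp^{\mathrm w}q$. If $p\ne q$, some $u\in U$ separates the cuts; say $(x<u)\in p$ and $(y>u)\in q$. For any $B\supseteq U$, the types $p|B,q|B$ are again nonrealized over $B$, because $(x\ne d)\in p$ for all $d\in U$, and they still contain $x<u$ and $y>u$. So $x<u<y$, and by quantifier elimination the two cuts over $B$ together with $x<y$ determine the type. Hence $p\perp^{\mathrm w}q\iff p\neq q\iff p\perp q$. The point is that the *reason* for weak orthogonality, the separating element $u\in U$, is still available over $B$.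

**Ordered $\mathbb Q$-vector spaces.** Take $p=p_{+\infty}$ and $q=p_{0^+}$. Let $B\supseteq U$ and let $B'$ be its $\mathbb Q$-linear span. If $a\models p|B$ and $c\models q|B$, then $a>B'$ and $0<c<B'_{>0}$. By quantifier elimination $\mathrm{tp}(a,c/B)$ is determined by the signs of $\lambda a+\mu c+u$ with $\lambda,\mu\in\mathbb Q$, $u\in B'$. If $\lambda\ne0$, the sign is that of $\lambda$, since $|\mu c+u|$ is bounded by an element of $B'$. If $\lambda=0$ and $u\neq0$, it is the sign of $u$; if $\lambda=0=u$, it is the sign of $\mu$. So $p\perp q$.

**Real closed fields.** The same two types are no longer weakly orthogonal. If $a>U$, then $1/a$ and $2/a$ both realize $p_{0^+}$, and $(a,1/a)$ satisfies $xy=1$ while $(a,2/a)$ satisfies $xy=2$.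

## 5. Transferring the deciding formulas from $U$ to $B$

Here is the first thing to try. Let $p\perp^{\mathrm w}q$, both $A$-invariant, and let $b\in B\supseteq U$. We want to show that $(p|B)\cup(q|B)$ decides $\phi(x,y,b)$. Pick $d\in U$ with $d\equiv_A b$. Since $p\cup q$ is complete over $U$, compactness gives a tuple $e\in U$ and formulas $\theta(x,e)\in p$, $\chi(y,e)\in q$ that decide $\phi(x,y,d)$, say
$$\theta(x,e)\wedge\chi(y,e)\ \vdash\ \phi(x,y,d). \tag{1}$$
Choose $e'\in V$ with $(b,e')\equiv_A(d,e)$. Then $\theta(x,e')\in p|V$, $\chi(y,e')\in q|V$ and $\theta(x,e')\wedge\chi(y,e')\vdash\phi(x,y,b)$.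

This proves that $(p|V)\cup(q|V)$ is complete. But it says nothing about $B$, because $e'$ *need not lie in $B$*. A pair $a\models p|B$, $c\models q|B$ with $\neg\phi(a,c,b)$ simply violates $\theta(x,e')\wedge\chi(y,e')$, and that is no contradiction. If $B$ happens to be a model that is $(|A|+\aleph_0)^+$-saturated, then $e'$ can be found in $B$ by realizing its type over $Ab$, and the argument is complete. For $B=U\cup\{b\}$ it stops here.

The loss is real when a base is too poor, as the following example in DLO shows. It uses a base smaller than $U$, but it isolates the phenomenon.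

**Example 10.** Let $M=A=(\mathbb Q,<)\prec\mathfrak U$. Let $p$ be the type of an element lying above $\{m\in M:m<\sqrt2\}$ and below every element of $U$ that lies above this set. Let $q$ be the type of an element lying below $\{m\in M:m>\sqrt2\}$ and above every element of $U$ that lies below this set. Both are nonrealized and $M$-invariant (Example 1). By saturation some $u\in U$ fills the cut of $\sqrt2$ in $M$, and $(x<u)\in p$, $(y>u)\in q$. So $p\ne q$, and $p\perp^{\mathrm w}q$ by Section 4. But $p|M=q|M$ is the nonrealized cut of $\sqrt2$, so $x=y$ and $x\neq y$ are both consistent with $(p|M)\cup(q|M)$. The witness $u$ that decides $x<y$ does not exist in $M$.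

Two thoughts get past this point. First, we will see that in o-minimal theories weak orthogonality over $U$ comes from a much more robust condition, commutation. Commutation passes to every base by (C1) and to all powers by (C3), so we will get weak orthogonality over $U$ not only of $p,q$ but of $p^{(n)},q^{(n)}$ for every $n$. Second, we will not try to decide $\phi(x,y,b)$ over $B$ at all. We assume it is undecided, produce many bad pairs with the *same* parameter $b$, and then let $b$ move. Weak orthogonality of the powers over $U$ says that any two configurations of Morley tuples look the same over $U$, so the pattern seen by $b$ can be transported to any configuration we like. The transported copies of $b$ will shatter arbitrarily large sets, contradicting NIP.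

## 6. Inserting a point into an indiscernible sequence

The property of o-minimal theories that turns commutation into weak orthogonality is the following.

**(D)** *Let $L=I+\{*\}+J$ be a linear order, with $I$ nonempty without first element and $J$ nonempty without last element. Let $(e_l)_{l\in L}$ be an indiscernible sequence of finite tuples in $\mathfrak V$ and $D\subseteq V$ a small set such that $(e_l)_{l\in L\setminus\{*\}}$ is indiscernible over $D$. Then $(e_l)_{l\in L}$ is indiscernible over $D$.*

**Example 11.** (D) fails for an infinite set with equality only: let the $e_l$ be distinct elements and $D=\{e_*\}$. Without $e_*$ the sequence is indiscernible over $D$; with $e_*$ it is not. In DLO, an increasing sequence and $D=\{e_*\}$ is no counterexample to (D), because $e_*$ separates the $e_l$ with $l\in I$ from those with $l\in J$, so the hypothesis fails.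

**Lemma 1.** O-minimal theories satisfy (D).

*Proof.*

**Step 1: reduction to one new parameter.** The purpose is to have only one element $d$ of the line to control. Indiscernibility over $D$ is indiscernibility over each finite subset of $D$, so we may take $D$ finite, and we add its elements one at a time. Thus it is enough to show: if $(e_l)_{l\in L}$ is indiscernible over a finite set $E$, $d$ is a single element, and $(e_l)_{l\neq *}$ is indiscernible over $Ed$, then $(e_l)_{l\in L}$ is indiscernible over $Ed$.

**Step 2: reduction to initial segments.** The purpose is to replace an arbitrary formula by definable sets that are linearly ordered by inclusion. Let $\psi(v,x_1,\dots,x_k)$ be a formula over $E$ with $v$ a single variable. For increasing $\bar l=(l_1<\dots<l_k)$ in $L$, the set $\psi(V,e_{\bar l})$ has finitely many maximal convex subsets $C_1<\dots<C_m$. By $E$-indiscernibility, $m$ does not depend on $\bar l$. If $m=0$, then $\psi(d,e_{\bar l})$ is false for every $\bar l$ and there is nothing to do. For $1\le t\le m$ put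
$$S_{2t-1}(\bar l)=\{v:v<C_t\},\qquad S_{2t}(\bar l)=\{v:v\le w\text{ for some }w\in C_t\}.$$
These are initial segments of $V$. They are definable over $Ee_{\bar l}$ uniformly in $\bar l$, since $C_t$ is: $v\in C_t$ iff $\psi(v,e_{\bar l})$ holds and the longest alternating chain $v_1<w_1<\dots<v_s<w_s<v$ with $\psi$ true at each $v_i$ and false at each $w_i$ has $s=t-1$. By convexity $C_t=S_{2t}(\bar l)\setminus S_{2t-1}(\bar l)$, so $\psi(d,e_{\bar l})$ holds iff $d\in S_{2t}(\bar l)\setminus S_{2t-1}(\bar l)$ for some $t$. Hence it suffices to fix one of these, call it $S$, and to show that the truth value of "$d\in S(\bar l)$" is the same for all increasing $\bar l$ in $L$.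

**Step 3: a misplaced initial segment contradicts indiscernibility.** The purpose is to rule out an exceptional tuple containing $*$. On tuples $\bar l$ from $L\setminus\{*\}$ the truth value is constant, because $(e_l)_{l\ne*}$ is indiscernible over $Ed$. Suppose some $\bar l^*$ containing $*$ has the other truth value. Two initial segments are always comparable. If $d\notin S(\bar l^*)$ and $d\in S(\bar l)$ for all $\bar l$ in $L\setminus\{*\}$, then
$$S(\bar l^*)\subsetneq S(\bar l)\quad\text{for all }\bar l\text{ in }L\setminus\{*\}; \tag{2}$$
in the other case,
$$S(\bar l)\subsetneq S(\bar l^*)\quad\text{for all }\bar l\text{ in }L\setminus\{*\}. \tag{3}$$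
Since $I$ has no first and $J$ has no last element, we can choose an increasing $k$-tuple $\bar l'$ in $I$ with all entries below those of $\bar l^*$, and an increasing $k$-tuple $\bar l''$ in $J$ with all entries above those of $\bar l^*$. So $\bar l'<\bar l^*<\bar l''$.

In case (2), $S(\bar l^*)\subsetneq S(\bar l'')$ with $\bar l^*<\bar l''$. The relation $S(\cdot)\subsetneq S(\cdot)$ is expressed by a formula over $E$, and the whole sequence is $E$-indiscernible, so $\bar l'<\bar l^*$ gives $S(\bar l')\subsetneq S(\bar l^*)$. This contradicts (2) for $\bar l=\bar l'$. In case (3), $S(\bar l'')\subsetneq S(\bar l^*)$ with $\bar l^*<\bar l''$, so by $E$-indiscernibility $S(\bar l^*)\subsetneq S(\bar l')$, which contradicts (3) for $\bar l=\bar l'$. $\square$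

## 7. Commuting types are weakly orthogonal over $U$

By (C2), weakly orthogonal types commute. Under (D) the converse holds. Example 7 shows that it fails without (D). In that example, a realization $a=c$ is exactly a point that can be inserted into a Morley sequence over $U$ but is not generic over $c$; this is what (D) forbids.

**Proposition A.** Assume that $T$ satisfies (D). If the $A$-invariant types $P,Q$ commute, then $P\perp^{\mathrm w}Q$ (over $U$).

*Proof.* Let $a\models P$ and $c\models Q$ in $\mathfrak V$. We show $a\models P|Uc$; then $(a,c)\models(P\otimes Q)|U$, so $\mathrm{tp}(a,c/U)$ is determined. A formula over $Uc$ uses only finitely many elements of $U$, so it is enough to show $a\models P|Amc$ for each finite tuple $m\in U$. Fix $m$.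

**Step 1: a Morley sequence on each side of $a$.** The purpose is to place $a$ in the middle of a long indiscernible sequence whose left half is in $U$, where $c$ is under control. We claim that $U$ contains a Morley sequence $I=(e_i)_{i\in\mathbb Q}$ of $P$ over $Am$. Take one, $(e_i')_{i\in\mathbb Q}$, in $\mathfrak V$, and enumerate $\mathbb Q$ as $r_0,r_1,\dots$. Having $e_{r_0},\dots,e_{r_{k-1}}$ in $U$ with the same type over $Am$ as $e'_{r_0},\dots,e'_{r_{k-1}}$, use saturation over the small set $Ame_{r_0}\dots e_{r_{k-1}}$ to find $e_{r_k}$ in $U$ continuing the correspondence. Next let $J$ be a Morley sequence of $P$ over $Uac$ of order type $\mathbb Q$, in $\mathfrak V$.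

**Step 2: $I+(a)+J$ is indiscernible over $Am$.** This is the first hypothesis of (D). The sequence $I$ is Morley over $Am$. Since $a\models P|U$ and $AmI\subseteq U$, we have $a\models P|AmI$. And $J$ is Morley over $Uac\supseteq AmIa$. So $I+(a)+J$ is Morley over $Am$, hence indiscernible over $Am$.

**Step 3: $I+J$ is indiscernible over $Amc$.** This is the second hypothesis of (D), and it is where commutation enters. Let $\bar e$ be a finite increasing subtuple of $I$, of length $k$. Then $\bar e\models P^{(k)}|Am$, and $c\models Q|Am\bar e$ because $c\models Q|U$ and $\bar e\in U$. Thus the pair satisfies $(Q\otimes P^{(k)})|Am$, which equals $(P^{(k)}\otimes Q)|Am$ by (C3) and (C1). That is, $\bar e\models P^{(k)}|Amc$. So $I$ is Morley over $Amc$. Since $J$ is Morley over $Uac\supseteq AmcI$, the sequence $I+J$ is Morley over $Amc$, hence indiscernible over $Amc$.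

**Step 4: conclusion by (D).** The purpose is to carry genericity over $c$ from $I$ to $a$. Apply (D) to $I+(a)+J$ with $D=Amc$: the sequence $I+(a)+J$ is indiscernible over $Amc$. Therefore $a\equiv_{Amc}e_0$. By Step 3, $e_0\models P|Amc$, so $a\models P|Amc$. $\square$

One might hope to run this proof directly over $B$, since commutation holds over $B$ by (C1). It breaks in Step 1, where a Morley sequence of $P$ over $Am$ is needed *inside the base*, for every finite $m$ in the base. In DLO, with $P=p_{+\infty}$, $b>U$ and $B=U\cup\{b\}$, take $m=b$: no element of $B$ lies above $b$, so $B$ contains no realization of $P|Ab$ at all. Hence we need another argument for passing from $U$ to $B$.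

## 8. Triangular patterns and the passage to larger bases

**Proposition B.** Assume that $T$ is NIP and that $p,q\in S^{\mathrm{inv}}(U)$ satisfy $p^{(n)}\perp^{\mathrm w}q^{(n)}$ (over $U$) for all $n\ge1$. Then $p\perp q$.

*Proof.* Let $A\subseteq U$ be small in $\mathfrak U$ such that both $p$ and $q$ are $A$-invariant. By (C2) with $n=1$ and (C3), $p$ and $q^{(i)}$ commute for all $i\ge1$. Suppose, toward a contradiction, that $B\supseteq U$ and $(p|B)\cup(q|B)$ does not imply a complete type. One of its completions is $(p\otimes q)|B$, so there are $a\models p|B$ and $c\models q|B$ with $(a,c)\not\models(p\otimes q)|B$. Fix $\phi(x,y,w)$ over $\emptyset$ and $b\in B$ with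
$$\phi(x,y,b)\in(p\otimes q)|B\qquad\text{and}\qquad\neg\phi(a,c,b).$$
Let $r=\mathrm{tp}(a,c/B)$. So pairs realizing $r$ are bad, and pairs realizing $(p\otimes q)|B$ are good.

**Step 1: a triangular pattern with one parameter.** The purpose is to stack bad pairs along a diagonal so that everything on one side of the diagonal is good. We construct $(a_i,c_i)_{i<\omega}$ such that, for every $i$:

1. $a_i\models p|Ba_{<i}c_{<i}$;
2. $(a_i,c_i)\models r$;
3. $(c_i,c_{i-1},\dots,c_0)\models q^{(i+1)}|B$.

In (3) the $c$'s form a Morley sequence when read backward. The reason is this. Once $a_i$ is chosen, $c_i$ must be bad with $a_i$, so its type over $Ba_i$ is prescribed by $r$ and not by $q$, and we have no canonical way to make it generic over the older $c_j$. But we can make generic elements *over* a bad partner and then move them onto the older $c_j$.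

Let $(a_j,c_j)_{j<i}$ be given. Choose $a_i\models p|Ba_{<i}c_{<i}$. Since $a_i\models p|B$, we have $a_i\equiv_B a$, so there is $c'$ with $(a_i,c')\models r$. If $i=0$, put $c_0=c'$; then (1)–(3) hold. If $i\ge1$, choose $(c'_{i-1},\dots,c'_0)\models q^{(i)}|Ba_ic'$. We note three things.

- $(c',c'_{i-1},\dots,c'_0)\models q^{(i+1)}|B$, because $c'\models q|B$ and the rest is generic over $Bc'$.
- $a_i\models p|B$ and $(c'_{i-1},\dots,c'_0)\models q^{(i)}|Ba_i$. So the pair realizes $(q^{(i)}\otimes p)|B$, which equals $(p\otimes q^{(i)})|B$ by commutation and (C1).
- $(c_{i-1},\dots,c_0)\models q^{(i)}|B$ by (3) for $i-1$, and $a_i\models p|Bc_{<i}$ by choice. So $(a_i;c_{i-1},\dots,c_0)$ also realizes $(p\otimes q^{(i)})|B$.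

By the last two points, $(c'_{i-1},\dots,c'_0)\equiv_{Ba_i}(c_{i-1},\dots,c_0)$. So there is $\sigma\in\mathrm{Aut}(\mathfrak V/Ba_i)$ with $\sigma(c'_j)=c_j$ for all $j<i$. Put $c_i=\sigma(c')$. Then (1) holds by the choice of $a_i$. Since $\sigma$ fixes $Ba_i$ pointwise, $(a_i,c_i)\models r$, which is (2). Applying $\sigma$ to the first point gives (3).

The pattern is now visible. By (2), $\neg\phi(a_i,c_i,b)$ for all $i$. If $j<i$, then $c_j\models q|B$ and $a_i\models p|Bc_j$, so $(a_i,c_j)\models(p\otimes q)|B$ and $\phi(a_i,c_j,b)$ holds. Nothing is claimed for $j>i$.

**Step 2: moving the pattern.** The purpose is to show that *every* configuration of Morley tuples over $U$ carries this pattern, for a suitable parameter. Fix $n$. By (1), $(a_0,\dots,a_{n-1})\models p^{(n)}|U$, and by (3), $(c_{n-1},\dots,c_0)\models q^{(n)}|U$. Let $(a^*_0,\dots,a^*_{n-1})\models p^{(n)}|U$ and $(c^*_{n-1},\dots,c^*_0)\models q^{(n)}|U$ be arbitrary. Since $p^{(n)}\perp^{\mathrm w}q^{(n)}$, we have $(\bar a^*,\bar c^*)\equiv_U(\bar a,\bar c)$. By homogeneity of $\mathfrak V$ some $\tau\in\mathrm{Aut}(\mathfrak V/U)$ maps $(\bar a,\bar c)$ to $(\bar a^*,\bar c^*)$.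 With $b^*=\tau(b)$ we obtain: for all such $\bar a^*,\bar c^*$ there is $b^*\in V$ with
$$\neg\phi(a^*_i,c^*_i,b^*)\ \text{ for all } i<n,\qquad \phi(a^*_i,c^*_j,b^*)\ \text{ for all } j<i<n. \tag{4}$$

**Step 3: shattering.** The purpose is to arrange that a fixed pair of points lies on the diagonal or just off it, as we please, by choosing which Morley subsequence to call $\bar a^*$. Take the smallest case first. Let $(e_0,e_1,e_2)\models p^{(3)}|U$ and $(g_1,g_0)\models q^{(2)}|U$. If $\bar a^*=(e_1,e_2)$, then $(e_1,g_0)$ is the diagonal pair $i=0$, and (4) gives a parameter at which $\phi(e_1,g_0,\cdot)$ fails. If $\bar a^*=(e_0,e_1)$, then $(e_1,g_0)$ is the pair $j=0<i=1$, and (4) gives a parameter at which $\phi(e_1,g_0,\cdot)$ holds. We now do this independently in $N$ blocks.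

Let $N\ge1$. Take $(e_0,\dots,e_{3N-1})\models p^{(3N)}|U$ and $(g_{2N-1},\dots,g_0)\models q^{(2N)}|U$. For $X\subseteq\{0,\dots,N-1\}$ define $\bar a^X=(a^X_0,\dots,a^X_{2N-1})$ by
$$(a^X_{2t},a^X_{2t+1})=\begin{cases}(e_{3t+1},e_{3t+2}) & \text{if } t\in X,\\ (e_{3t},e_{3t+1}) & \text{if } t\notin X.\end{cases}$$
From each block $e_{3t},e_{3t+1},e_{3t+2}$ we keep two elements in increasing order, so $\bar a^X$ is an increasing subsequence of $(e_k)_{k<3N}$, and $\bar a^X\models p^{(2N)}|U$. Apply (4) with $n=2N$, $a^*_i=a^X_i$ and $c^*_i=g_i$ to get $b_X\in V$.

- If $t\in X$, then $e_{3t+1}=a^X_{2t}$. The pair $(e_{3t+1},g_{2t})$ is on the diagonal, so $\neg\phi(e_{3t+1},g_{2t},b_X)$.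
- If $t\notin X$, then $e_{3t+1}=a^X_{2t+1}$ and $2t<2t+1$, so $\phi(e_{3t+1},g_{2t},b_X)$.

Hence $\phi(e_{3t+1},g_{2t},b_X)$ holds iff $t\notin X$, for all $t<N$ and all $X$. The points $(e_{3t+1},g_{2t})$, $t<N$, do not depend on $X$, so they are shattered by the family $\phi(x,y;b)$, $b\in V$. As $N$ was arbitrary, $\phi(x,y;w)$ has the independence property, contradicting NIP. $\square$

## 9. Proof of Theorem 1

Let $T$ be o-minimal and $p\perp^{\mathrm w}q$, with $A\subseteq U$ small in $\mathfrak U$ such that $p$ and $q$ are both $A$-invariant. By (C2), $p$ and $q$ commute, and by (C3), so do $p^{(n)}$ and $q^{(n)}$ for every $n\ge1$. By Lemma 1, $T$ satisfies (D), so Proposition A applied to $P=p^{(n)}$, $Q=q^{(n)}$ gives $p^{(n)}\perp^{\mathrm w}q^{(n)}$ over $U$ for all $n$. By Section 3, $T$ is NIP. Proposition B gives $p\perp q$. $\blacksquare$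

## 10. Distal theories and general NIP theories

The proof used o-minimality only through NIP and (D). Call $T$ *distal* if it is NIP and satisfies (D). This is the standard "external" characterization of distality; see P. Simon, *Distal and non-distal NIP theories*, Ann. Pure Appl. Logic 164 (2013). For our purposes, "distal" may simply be read as "NIP and (D)". O-minimal theories are distal by Lemma 1 and Section 3. The proof of Lemma 1 and the sketch of NIP use only that definable subsets of the line have finitely many maximal convex subsets in every model, so they also apply to theories all of whose models are weakly o-minimal, that is, in which definable subsets of the line are finite unions of convex sets.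

**Theorem 2.** Let $T$ be distal (for example o-minimal) and $p,q\in S^{\mathrm{inv}}(U)$. The following are equivalent:
(i) $p\perp q$; (ii) $p\perp^{\mathrm w}q$; (iii) $p$ and $q$ commute; (iv) $p^{(n)}\perp q^{(m)}$ for all $n,m\ge1$.

**Theorem 3.** Let $T$ be NIP and $p,q\in S^{\mathrm{inv}}(U)$. Then $p\perp q$ if and only if $p^{(n)}\perp^{\mathrm w}q^{(n)}$ over $U$ for all $n\ge1$.

*Proofs.*

**Step 1: in any theory, $p\perp q$ implies $p^{(n)}\perp q^{(m)}$ for all $n,m\ge1$.** The purpose is to pass from $p,q$ to their powers with no assumption on $T$. Let $B\supseteq U$, $\bar a\models p^{(n)}|B$ and $c\models q|B$. We show $c\models q|Ba_{<i}$ by induction on $i\le n$; for $i=0$ it is given. If it holds for some $i<n$, then $a_i\models p|Ba_{<i}$ and $c\models q|Ba_{<i}$. Since $p\perp q$ and $Ba_{<i}\supseteq U$, the two types over $Ba_{<i}$ are weakly orthogonal, so $(a_i,c)$ realizes their unique completion. That completion is $(q\otimes p)|Ba_{<i}$ (variables matched), so $c\models q|Ba_{\le i}$. At $i=n$ we get $c\models q|B\bar a$, so $\mathrm{tp}(\bar a,c/B)$ is determined: it is $(q\otimes p^{(n)})|B$ with the variables matched.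 Hence $p^{(n)}\perp q$. Applying the same argument to the orthogonal pair $q,p^{(n)}$ gives $q^{(m)}\perp p^{(n)}$.

**Step 2: Theorem 3.** We collect the two directions. If $p\perp q$, then $p^{(n)}\perp q^{(n)}$ by Step 1, and taking $B=U$ gives $p^{(n)}\perp^{\mathrm w}q^{(n)}$. The converse is Proposition B.

**Step 3: Theorem 2.** We close the cycle of implications. (i)⇒(iv) is Step 1, and (iv)⇒(i) is the case $n=m=1$. (i)⇒(ii) is the case $B=U$, and (ii)⇒(iii) is (C2). For (iii)⇒(i): if $p,q$ commute, then $p^{(n)},q^{(n)}$ commute for all $n$ by (C3). They are weakly orthogonal over $U$ by Proposition A, and Proposition B gives $p\perp q$. $\square$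

## 11. How saturated the base must be

**Proposition C.** Let $T$ be distal, and let $p,q$ be $A$-invariant and commuting. Let $M\prec\mathfrak V$ be small in $\mathfrak V$, with $A\subseteq M$ and $M$ $(|A|+\aleph_0)^+$-saturated. Then $(p|B)\perp^{\mathrm w}(q|B)$ for every small $B\supseteq M$.

*Proof.*

**Step 1: Proposition A over $M$.** The purpose is to see that $(p^{(n)}|M)\perp^{\mathrm w}(q^{(n)}|M)$ for all $n$. Put $P=p^{(n)}$, $Q=q^{(n)}$; they commute by (C3), and by (C1) their two products agree over every small set containing $A$. Let $a\models P|M$, $c\models Q|M$, and let $m\in M$ be a finite tuple. The inductive construction in Step 1 of the proof of Proposition A produces a Morley sequence of $P$ over $Am$, of order type $\mathbb Q$, inside $M$: at each stage one realizes a type in finitely many variables over a set of size at most $|A|+\aleph_0$, which the saturation of $M$ allows. Take $J$ Morley over $Mac$. Steps 2–4 of that proof go through with $M$ in place of $U$ and give $a\models P|Amc$. As $m$ was arbitrary, $a\models P|Mc$, so $\mathrm{tp}(a,c/M)=(P\otimes Q)|M$.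

**Step 2: Proposition B over $M$.** The purpose is to pass from $M$ to $B$. In the proof of Proposition B, the commutation of $p$ with $q^{(i)}$ over $B$ comes from (C3) and (C1). The base $U$ enters otherwise only through $B\supseteq U$ and through Steps 2 and 3, where Morley tuples are taken over $U$ and weak orthogonality of the powers over $U$ is used. Replace $U$ by $M$ there, and use Step 1. The argument again contradicts NIP unless $(p|B)\cup(q|B)$ implies a complete type. $\square$

One cannot weaken the base to an arbitrary model containing $A$, even in DLO. In Example 10 we had $M=A=(\mathbb Q,<)$ and $M$-invariant types $p\perp^{\mathrm w}q$ given by distinct nonrealized cuts over $U$. By Theorem 1 (or directly by Section 4) they are orthogonal, and by (C2) they commute. But $p|M=q|M$ is nonrealized, so $(p|M)\not\perp^{\mathrm w}(q|M)$. Here $M$ is countable and omits the cut of $\sqrt2$, so it is not $\aleph_1$-saturated, and Proposition C does not apply to it.
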